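# Finite-length syzygies past degree $d+1$

## 1. A module of length 10 whose fourth syzygy is $k^6$

Throughout, "free" means finitely generated and free.

**Theorem A.** Let $k$ be any field and
$$R=k[[x,a,b,c]]\big/\big(a^2,\;ab-xa,\;ac-xb,\;b^2-xb+xc,\;bc-xb+xa,\;c^2-2xc+xb,\;x^2a,\;x^2b,\;x^2c\big).$$
Then $\dim R=1$, and $M=\operatorname{coker}\begin{pmatrix}x&-a\\-b&x-c\end{pmatrix}$ satisfies $\lambda(M)=10$, $\operatorname{pd}_RM=\infty$ and $\operatorname{Syz}_4(M)\cong k^6$.

Here $\lambda$ is length, $\operatorname{pd}$ is projective dimension, and $\operatorname{Syz}_i$ is defined as follows. Let $(R,\mathfrak m,k)$ be a commutative noetherian local ring of dimension $d>0$, and let $M\ne0$ be a finitely generated module with minimal free resolution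
$$\cdots\to R^{\beta_{i+1}}\xrightarrow{f_{i+1}}R^{\beta_i}\xrightarrow{f_i}R^{\beta_{i-1}}\to\cdots\xrightarrow{f_1}R^{\beta_0}\xrightarrow{f_0}M\to0 .$$
For $i>0$ put $\operatorname{Syz}_i(M)=\operatorname{coker}(f_{i+1})\cong\ker(f_{i-1})$.

The theorem answers a question taken from Mohsen Asgharzadeh, "On the dimension of syzygies", arXiv:1705.04952 (2017): *if $\lambda(M)<\infty$ and $\operatorname{pd}_R(M)=\infty$, is $\lambda(\operatorname{Syz}_i(M))=\infty$ for all $i>d+1$?* In plain words, we resolve a finite-length module whose resolution never stops, and ask whether the kernels far out are all too big to have finite length. In Theorem A we have $d=1$, and $i=4>2=d+1$ gives a syzygy of length $6$. So the answer is **no**.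

Two further theorems limit how the statement can fail. Write $\Gamma=H^0_{\mathfrak m}(R)$.

**Theorem B.** Let $M\ne0$ be finitely generated with $\lambda(M)<\infty$, $\operatorname{pd}_RM=\infty$, and $d=\dim R>0$.

1. For every $i\ge1$: $\lambda(\operatorname{Syz}_i(M))<\infty\iff\sum_{j=0}^{i-1}(-1)^j\beta_j=0$.
2. $\lambda(\operatorname{Syz}_i(M))=\infty$ for all $i\le d$.
3. If $R/\Gamma$ is Cohen–Macaulay and $i\le d+2$ is odd, then $\lambda(\operatorname{Syz}_i(M))=\infty$. In particular, if $d=1$, then $\lambda(\operatorname{Syz}_3(M))=\infty$ always.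

So for $d=1$ the value $i=4$ of Theorem A is the smallest $i>d+1$ at which the statement can fail.

**Theorem C.** Let $R=\bigoplus_{n\ge0}R_n$ be a commutative noetherian graded ring with $R_0=k$ a field and $d=\dim R$ odd. Let $M\ne0$ be a finitely generated graded module with $\lambda(M)<\infty$ and $\operatorname{pd}M=\infty$. Then $\lambda(\operatorname{Syz}_i(M))=\infty$ for every odd $i\ge1$, where syzygies are taken in the minimal graded resolution.

No counterexample for $d\ge2$ is claimed here, nor a decision for odd $i\ge5$ over non-graded one-dimensional rings.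

## 2. Length, syzygies and the ideal $\Gamma$

We use the following standard facts.

- Minimality means $f_i(R^{\beta_i})\subseteq\mathfrak mR^{\beta_{i-1}}$ for $i\ge1$. A free resolution whose matrices have all entries in $\mathfrak m$ is minimal.
- If $\operatorname{pd}M=\infty$, then $\operatorname{Syz}_i(M)\neq0$ and $\beta_i\ne0$ for all $i$, since otherwise the resolution would stop.
- A finitely generated module $N$ has finite length if and only if $N_{\mathfrak p}=0$ for every prime $\mathfrak p\ne\mathfrak m$.
- Auslander–Buchsbaum: if $\operatorname{pd}_RM<\infty$, then $\operatorname{pd}_RM+\operatorname{depth}M=\operatorname{depth}R$.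

**Definition.** $\Gamma=H^0_{\mathfrak m}(R)=\{r\in R:\mathfrak m^nr=0\text{ for some }n\}$.

It is the largest ideal of finite length, and $\Gamma\ne0$ exactly when $\operatorname{depth}R=0$. The ring $R/\Gamma$ has no nonzero ideal of finite length. Since $d>0$, we have $\Gamma\ne R$. Moreover $\Gamma_{\mathfrak p}=0$ for $\mathfrak p\neq\mathfrak m$, so $\dim R/\Gamma=d$.

**Positive depth.** For $i\ge1$ the module $\operatorname{Syz}_i(M)$ sits inside $R^{\beta_{i-1}}$. If it has finite length, it lies in $\Gamma^{\beta_{i-1}}$. So if $\operatorname{depth}R>0$, every $\operatorname{Syz}_i(M)$ with $i\ge1$ has infinite length, because it is nonzero. The question is only about rings of depth $0$.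

**A hand-sized ring of depth 0.** Let $Q=k[[x,y]]/(xy,y^2)=k[[x]]\oplus ky$. Then $d=1$, $\Gamma=ky\cong k$ and $Q/\Gamma=k[[x]]$. Take $M=Q/xQ$, with $k$-basis $1,y$, so $\lambda(M)=2$. Multiplication by $x$ sends $f(x)+\eta y$ to $xf(x)$, hence
$$\operatorname{Syz}_1(M)=xQ=xk[[x]],\qquad \operatorname{Syz}_2(M)=\ker(x\colon Q\to Q)=ky\cong k .$$
So $\operatorname{Syz}_{d+1}(M)$ can have finite length, and this is why the question starts at $i>d+1$. What happens next? We have $\operatorname{Syz}_i(M)=\operatorname{Syz}_{i-2}(k)$ for $i\ge3$. Now $\operatorname{Syz}_1(k)=\mathfrak m=xQ\oplus ky\cong Q/yQ\oplus k$, so $\operatorname{Syz}_{n+1}(k)\cong\operatorname{Syz}_n(Q/yQ)\oplus\operatorname{Syz}_n(k)$ for $n\ge1$. As $\operatorname{Syz}_1(k)=\mathfrak m$ has infinite length, so does every $\operatorname{Syz}_n(k)$ with $n\ge1$, by induction. For this $M$, all $\operatorname{Syz}_i(M)$ with $i\ge3$ have infinite length, as the question hopes.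

## 3. The alternating sum of Betti numbers, and the range $i\le d$

For the rest of Sections 3 and 4 fix $M$ as in Theorem B and $i\ge1$. Put
$$s=i-1,\qquad N=\operatorname{Syz}_i(M)=\ker(f_s),\qquad F=(0\to F_s\to\cdots\to F_0\to0),\quad F_j=R^{\beta_j}.$$
If $s\ge1$, then $H_0(F)=M$, $H_s(F)=N$, and $H_j(F)=0$ for $0<j<s$. Also $N\ne0$.

**Proof of B(1).** The purpose is to turn finite length of $N$ into a numerical condition. Let $\mathfrak p\ne\mathfrak m$ be a prime; such primes exist because $d>0$. Since $M_{\mathfrak p}=0$, the sequence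
$$0\to N_{\mathfrak p}\to (F_s)_{\mathfrak p}\to\cdots\to(F_0)_{\mathfrak p}\to0$$
is exact. Starting at the right, each surjection onto a free or projective module splits. So the sequence is split exact and $N_{\mathfrak p}$ is projective, hence free over $R_{\mathfrak p}$, of rank
$$(-1)^s\sum_{j=0}^s(-1)^j\beta_j .$$
This number does not depend on $\mathfrak p$. Therefore $N_{\mathfrak p}=0$ for all $\mathfrak p\neq\mathfrak m$ if and only if the sum is $0$. $\blacksquare$

When $\lambda(N)<\infty$, this argument also shows that $F_{\mathfrak p}$ is split exact for every $\mathfrak p\ne\mathfrak m$. We use this below.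

**Proof of B(2).** The purpose is to bound $i$ from below when $\lambda(N)<\infty$. If $s=0$, then $0\to N\to F_0\to M\to0$ would give $\lambda(R)<\infty$, contradicting $d>0$. If $s\ge1$, then $F$ is a complex of free modules of length $s$ whose homology has finite length and is not zero. The New Intersection Theorem (P. Roberts, 1987, for all local rings) says that such a complex has $s\ge d$. So $i=s+1\ge d+1$. $\blacksquare$

## 4. Odd $i\le d+2$: an Euler characteristic with only positive terms

A sensible way to attack the question affirmatively is to assume $\lambda(N)<\infty$, tensor $F$ with the finite-length ideal $\Gamma$, and compute an Euler characteristic in two ways. This proves B(3). We then see where it stops.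

**Acyclicity lemma (Peskine–Szpiro).** Let $0\to C_n\to\cdots\to C_0$ be a complex of finitely generated modules over a local ring, such that for every $k\geq 1$: $\operatorname{depth}C_k\ge k$ or $C_k=0$, and $H_k(C)$ has finite length. Then $H_k(C)=0$ for all $k\ge1$.

*Proof.* Give the zero module depth $\infty$. Suppose the conclusion fails and let $k\ge1$ be the largest index with $H_k\ne0$. Write $B_j$ for the image of $C_{j+1}$ in $C_j$, and $Z_j$ for the kernel of $C_j\to C_{j-1}$. For $j>k$ we have $Z_j=B_j$, so $0\to B_j\to C_j\to B_{j-1}\to0$ is exact and $\operatorname{depth}B_{j-1}\ge\min(\operatorname{depth}C_j,\operatorname{depth}B_j-1)$. Starting from $B_n=0$, descending induction gives $\operatorname{depth}B_{j-1}\ge j$ for all $j>k$, and so $\operatorname{depth}B_k\ge k+1$. The module $Z_k\subseteq C_k$ has depth at least $1$, because $C_k$ does and so contains no nonzero element killed by the maximal ideal. From $0\to B_k\to Z_k\to H_k\to0$ we get $\operatorname{depth}H_k\ge\min(\operatorname{depth}Z_k,\operatorname{depth}B_k-1)\ge1$.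 A nonzero module of finite length has depth $0$, a contradiction. $\square$

**Proof of B(3).** Suppose $R/\Gamma$ is Cohen–Macaulay, $i\le d+2$ is odd, and $\lambda(N)<\infty$. Then $s=i-1\le d+1$ is even. The case $s=0$ was excluded in the proof of B(2), so $s\ge2$. Since $0\ne N\subseteq F_s$ has finite length, $\Gamma\ne0$.

**Step 1: pass to $R'=R/\Gamma$ and kill its higher homology.** Put $F'=F\otimes R'$. The ring $R'$ is Cohen–Macaulay of dimension $d$. Since $F_{\mathfrak p}$ is split exact for $\mathfrak p\ne\mathfrak m$, it stays exact after tensoring with any module, so all $H_j(F')$ and $H_j(F\otimes\Gamma)$ have finite length. Apply the acyclicity lemma to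
$$0\to F'_s\to\cdots\to F'_1,\qquad C_k=F'_{k+1},\quad 0\le k\le s-1\le d .$$
Here $\operatorname{depth}C_k=d\ge k$, and for $k\ge1$ the homology at $C_k$ is $H_{k+1}(F')$, of finite length. Hence $H_j(F')=0$ for $j\ge2$.

**Step 2: transfer this to $F\otimes\Gamma$.** Since $F$ consists of free modules, $0\to F\otimes\Gamma\to F\to F'\to0$ is exact. For $1\le j\le s-1$ the long exact sequence contains
$$H_{j+1}(F')\to H_j(F\otimes\Gamma)\to H_j(F).$$
The left term is $0$ by Step 1 and the right term is $0$ because $F$ is a truncated resolution. So $H_j(F\otimes\Gamma)=0$ for $1\le j\le s-1$.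

**Step 3: compare Euler characteristics.** The terms $\Gamma^{\beta_j}$ of $F\otimes\Gamma$ have finite length, and $H_0(F\otimes\Gamma)=M\otimes\Gamma$. By B(1) the alternating sum of the $\beta_j$ is $0$. Therefore
$$0=\lambda(\Gamma)\sum_{j=0}^s(-1)^j\beta_j=\lambda(M\otimes\Gamma)+(-1)^s\lambda(H_s(F\otimes\Gamma)). \tag{4.1}$$
As $s$ is even, both terms on the right are non-negative with sign $+$, so $M\otimes\Gamma=0$. But $(M\otimes\Gamma)\otimes k=(M/\mathfrak mM)\otimes_k(\Gamma/\mathfrak m\Gamma)$, and both factors are nonzero by Nakayama. This is a contradiction.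

**Step 4: dimension one.** If $d=1$, then $R/\Gamma$ has dimension $1$ and positive depth, so it is Cohen–Macaulay. The value $i=3=d+2$ is odd, and B(3) applies. $\blacksquare$

**Where this stops.** It stops in two places.

- *Parity.* If $s$ is odd, (4.1) only says $\lambda(M\otimes\Gamma)=\lambda(H_s(F\otimes\Gamma))$, which is no contradiction. In the ring $Q$ of Section 2, with $M=Q/xQ$ and $s=1$, it reads $1=1$: we have $M\otimes\Gamma\cong k$, and $x$ acts as $0$ on $\Gamma=ky$.
- *Depth.* If $s>d+1$, the lemma would need $\operatorname{depth}C_{s-1}\ge s-1>d$, which no nonzero $R'$-module satisfies. The homology $H_j(F')$ with $j\ge2$ can then survive.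

For $d=1$ and $i=4$ we have $s=3$, and both problems occur. This is where we look for a counterexample.

## 5. Four square matrices, and why $B$ must differ from $A$

By B(1), for $d=1$ and $i=4$ we need $\beta_0-\beta_1+\beta_2-\beta_3=0$. Let us ask for $\beta_0=\dots=\beta_3=n$, that is, a sequence
$$R^n\xrightarrow{B}R^n\xrightarrow{Z}R^n\xrightarrow{A}R^n \tag{5.1}$$
exact at the two middle terms, over a ring with $\Gamma$ nilpotent and $R/\Gamma=k[[x]]$. The only primes are $\Gamma$ and $\mathfrak m$, and $R_\Gamma=k((x))$. If both $M=\operatorname{coker}A$ and $\ker B$ have finite length, then (5.1), with zeros added at both ends, becomes exact over $k((x))$. So $A$ becomes invertible, then $Z$ becomes $0$, then $B$ becomes invertible. In other words, $Z$ has entries in $\Gamma$, while $A$ and $B$ are invertible over $k((x))$. The simplest choice is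
$$A\equiv B\equiv xI\pmod\Gamma,\qquad Z\equiv0\pmod\Gamma .$$

**Length count.** The aim is to see how $A$ and $B$ must differ. Let $A\equiv xI\pmod\Gamma$ be $n\times n$. Then $A$ acts on $0\to\Gamma^n\to R^n\to k[[x]]^n\to0$, and on the right it is multiplication by $x$: injective, with cokernel of length $n$. The snake lemma gives $\ker A=\ker(A|_{\Gamma^n})$ and an exact sequence $0\to\operatorname{coker}(A|_{\Gamma^n})\to\operatorname{coker}A\to k^n\to0$. On the finite-length module $\Gamma^n$, kernel and cokernel have equal length. So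
$$\lambda(\operatorname{coker}A)=\lambda(\ker A)+n. \tag{5.2}$$
If (5.1) is exact at the middle terms, then $\ker A=\operatorname{im}Z\cong R^n/\ker Z=\operatorname{coker}B$, and hence
$$\lambda(\operatorname{coker}B)=\lambda(\operatorname{coker}A)-n. \tag{5.3}$$
In particular $B=A$ is impossible.

**Why $1\times1$ matrices fail.** Let $n=1$, $A=(t)$, $Z=(z)$, $B=(t')$, with $t\equiv t'\equiv x$ mod $\Gamma$. Since $tz=0=zt$, we have $t\in\ker Z=t'R$, say $t=t'r$. Modulo $\Gamma$ this reads $x=x\bar r$, so $\bar r=1$ and $r$ is a unit. Then $\operatorname{coker}A=R/tR=R/t'R=\operatorname{coker}B$, against (5.3). The culprit is commutativity: $AZ=0$ forced $ZA=0$.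

**The way around.** For $2\times2$ matrices, $AZ=0$ does not force $ZA=0$. If $Z$ is symmetric and $B=A^T$, then $AZ=(ZB)^T$, so the two conditions $AZ=0$ and $ZB=0$ are the same. The cokernels of $A$ and $A^T$ may have different lengths, as (5.3) demands. We take
$$A=\begin{pmatrix}x&-a\\-b&x-c\end{pmatrix},\qquad Z=\begin{pmatrix}a&b\\b&c\end{pmatrix},\qquad B=A^T=\begin{pmatrix}x&-b\\-a&x-c\end{pmatrix} \tag{5.4}$$
with $a,b,c\in\Gamma$. The entries of $ZB$ are
$$xa-ab,\qquad -ab+xb-bc,\qquad xb-ac,\qquad -b^2+xc-c^2 .$$
So $ZB=0$ says exactly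
$$ab=xa,\qquad ac=xb,\qquad bc=xb-xa,\qquad b^2+c^2=xc. \tag{5.5}$$
Four products are prescribed up to one choice, and $a^2$ and $b^2$ are free. We need a ring in which such prescriptions can be made at will.

## 6. The ring $k[[x]]\oplus G\oplus xG$

Let $G=ka\oplus kb\oplus kc$, and let $*$ be any commutative $k$-bilinear product on $G$; associativity is not assumed. Put
$$\Gamma=G\otimes_kk[x]/(x^2)=G\oplus xG,\qquad (u+xw)(u'+xw')=x(u*u'),\qquad R=k[[x]]\oplus\Gamma .$$

**Step 1: $R$ is a commutative ring.** The product on $\Gamma$ is symmetric. It is $k[[x]]$-bilinear: replacing $u+xw$ by $x(u+xw)=xu$ makes the product $0$, and also $x\cdot x(u*u')=0$. Products of two elements of $\Gamma$ lie in $xG$, and $\Gamma\cdot xG=0$, so every product of three elements of $\Gamma$ is $0$ however it is bracketed. Hence $R$ is commutative and associative with $1$. The product $*$ enters only once, so its lack of associativity does no harm.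

**Step 2: basic properties.**

- $\Gamma$ is a nilpotent ideal with $R/\Gamma=k[[x]]$. So $R$ is local with maximal ideal $\mathfrak m=(x,a,b,c)$ and residue field $k$, its only primes are $\Gamma$ and $\mathfrak m$, and $\dim R=1$.
- $R$ is a finite $k[[x]]$-module, so it is noetherian.
- $\mathfrak m\cdot xG=0$, so $\operatorname{depth}R=0$.
- $\Gamma$ is indeed $H^0_{\mathfrak m}(R)$: it has finite length, and $k[[x]]$ has no nonzero ideal of finite length.
- Since $k\subseteq R$ and the residue field is $k$, length equals $k$-dimension.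

**Step 3: the matrices (5.4) act through linear algebra on $G^2$.** Write $A=xI-A_1$, $B=xI-B_1$, with $A_1=\begin{pmatrix}0&a\\b&c\end{pmatrix}$ and $B_1=\begin{pmatrix}0&b\\a&c\end{pmatrix}$. Define $k$-linear maps $G^2\to G^2$ by
$$\alpha(u,v)=(u-a*v,\;v-b*u-c*v),$$
$$\beta(u,v)=(u-b*v,\;v-a*u-c*v),$$
$$\zeta(u,v)=(a*u+b*v,\;b*u+c*v).$$
Every element of $R^2$ is uniquely $f+y+xw$ with $f=\sum_nf_nx^n\in k[[x]]^2$ and $y,w\in G^2$. Then $x(f+y+xw)=xf+xy$. Further, $A_1f=A_1f_0+xA_1f_1$ because $x^2\Gamma=0$, while $A_1y$ is $x$ times the result of applying $A_1$ to $y$ through $*$, and $A_1\cdot xw=0$. The same holds for $B_1$ and $Z$. So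
$$\begin{aligned}A(f+y+xw)&=xf-A_1f_0+x\big(\alpha(y)-A_1f_1\big),\\ Z(f+y+xw)&=Zf_0+x\big(Zf_1+\zeta(y)\big),\\ B(f+y+xw)&=xf-B_1f_0+x\big(\beta(y)-B_1f_1\big).\end{aligned} \tag{6.1}$$
In each line the parts in $k[[x]]^2$, $G^2$ and $xG^2$ are visible.

**Step 4: choosing the product.** Condition (5.5) requires $a*b=a$, $a*c=b$, $b*c=b-a$ and $b*b+c*c=c$. Take $a*a=0$ and $b*b=q$, so $c*c=c-q$, with $q=q_1a+q_2b+q_3c$ still to be chosen.

One necessary condition comes from (6.1). Every $xw\in xG^2$ is killed by $Z$. If $xw=B(f+y+xw')$, then $f=0$ and $\beta(y)=w$. So exactness at $\ker Z$ forces $\beta$ to be surjective, equivalently injective. If $\beta(u,v)=0$, then $u=b*v$ and $D(v)=0$, where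
$$D(v)=v-c*v-a*(b*v);$$
conversely, $D(v)=0$ gives $\beta(b*v,v)=0$. We compute, using $a*q=q_2a+q_3b$:
$$D(a)=a-b-a*a=a-b,\qquad D(b)=b-(b-a)-a*q=(1-q_2)a-q_3b,$$
$$D(c)=c-(c-q)-a*(b-a)=q-a .$$
The determinant of these three vectors in the basis $a,b,c$ is $q_3(1-q_2-q_3)$. So $\beta$ is bijective if and only if $q_3\ne0$ and $q_2+q_3\ne1$. The choices $q=0$, $q=b$ and $q=c$ fail; $q=-c$ fails in characteristic $2$. The choice $q=b-c$ has determinant $-1$ over every field. We fix it:
$$a*a=0,\quad a*b=a,\quad a*c=b,\quad b*b=b-c,\quad b*c=b-a,\quad c*c=2c-b. \tag{6.2}$$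
This product is not associative: $(a*c)*c=b*c=b-a$, while $a*(c*c)=a*(2c-b)=2b-a$.

**Step 5: $R$ is the ring of Theorem A.** The purpose is to match generators and relations. Let $P$ be the quotient of $k[[x,a,b,c]]$ displayed there. By (6.2) its relations hold in $R$, for instance $b^2=x(b-c)$ and $x^2a=0$. Since $R$ is complete, being finite over $k[[x]]$, we get a surjection $P\to R$. For injectivity let $I=(a,b,c)P$, so that $P=k[[x]]+I$, meaning the image of $k[[x]]$ plus $I$. The quadratic relations give $I^2\subseteq xI$, whence $I^3\subseteq xI^2\subseteq x^2I=0$. So $I^2$ is spanned over $k[[x]]$ by the products of two of $a,b,c$. By the quadratic relations these are $k$-combinations of $xa,xb,xc$, and multiplying those by $x$ gives $0$. Finally $I=k[[x]]a+k[[x]]b+k[[x]]c+I^2$ is spanned over $k$ by $a,b,c,xa,xb,xc$. So every element of $P$ lies in $k[[x]]+\langle a,b,c,xa,xb,xc\rangle_k$. Such expressions have distinct images in $R=k[[x]]\oplus G\oplus xG$, so $P\to R$ is an isomorphism.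

## 7. Exactness, and the proof of Theorem A

With (6.2), equations (5.5) hold in $R$; the last one reads $x(b-c)+x(2c-b)=xc$. So $ZB=0$, and $AZ=(ZB)^T=0$. It remains to prove that
$$R^2\xrightarrow{B}R^2\xrightarrow{Z}R^2\xrightarrow{A}R^2$$
is exact at the two middle terms, and to read off lengths.

**Step 1: $\beta$ is bijective.** This was shown in Section 6, Step 4. Explicitly, for $q=b-c$ we have $D(a)=a-b$, $D(b)=b$, $D(c)=-c+b-a$, which is a basis of $G$. So $D(v)=0$ forces $v=0$, and then $u=b*v=0$.

**Step 2: $\ker\alpha=Zk^2$, the span of $(a,b)$ and $(b,c)$.** This will be the part of $\ker A$ in $G^2$. If $\alpha(u,v)=0$, then $u=a*v$ and $D'(v)=0$ for $D'(v)=v-c*v-b*(a*v)$; conversely, $D'(v)=0$ gives $\alpha(a*v,v)=0$. Now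
$$D'(a)=a-b-b*0=a-b,\qquad D'(b)=b-(b-a)-b*a=0,\qquad D'(c)=c-(2c-b)-b*b=0 .$$
So $D'(v)=0$ if and only if $v\in\langle b,c\rangle$. As $a*b=a$ and $a*c=b$, the kernel of $\alpha$ is spanned by $(a,b)$ and $(b,c)$. These are the columns of $Z$.

**Step 3: $\zeta$ is bijective.** We need surjectivity for $\operatorname{im}Z$ and injectivity for $\ker Z$. Let $W=\operatorname{im}\zeta$. It is spanned by
$$\zeta(a,0)=(0,a),\qquad\zeta(b,0)=(a,b-c),\qquad\zeta(c,0)=(b,b-a),$$
$$\zeta(0,a)=(a,b),\qquad\zeta(0,b)=(b-c,b-a),\qquad\zeta(0,c)=(b-a,2c-b).$$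
Then $W$ contains, in order,
$$(0,c)=\zeta(0,a)-\zeta(b,0),\qquad (b,b)=\zeta(c,0)+(0,a),\qquad(b-a,-b)=\zeta(0,c)-2(0,c),$$
$$(0,-b)=(b-a,-b)-(b,b)+(a,b).$$
So $(0,a),(0,b),(0,c)\in W$, that is, $0\oplus G\subseteq W$. Removing second components from $(a,b)$, $(b,b)$ and $(b-c,b-a)$ gives $(a,0),(b,0),(b-c,0)\in W$. Hence $W=G^2$. A surjective endomorphism of the $6$-dimensional space $G^2$ is bijective. No step divided by $2$, so this holds in every characteristic.

**Step 4: $\ker A=\operatorname{im}Z$.** By (6.1), $A(f+y+xw)=0$ forces $xf=0$, so $f=0$, and then $\alpha(y)=0$. With Step 2,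
$$\ker A=\{y+xw:\alpha(y)=0\}=Zk^2+xG^2 .$$
On the other side, $\operatorname{im}Z$ consists of all $Zf_0+x(Zf_1+\zeta(y))$. Since $\zeta$ is surjective, $\operatorname{im}Z=Zk^2+xG^2$.

**Step 5: $\ker Z=\operatorname{im}B$.** Only $\subseteq$ is left, as $ZB=0$. Let $Z(f+y+xw)=0$. By (6.1), $Zf_0=0$ and $\zeta(y)=-Zf_1$. The columns of $Z$ are linearly independent over $k$, so $f_0=0$.

We first identify $y$. For $e\in k^2$ we have $Be=xe-B_1e$, so by (6.1) $0=ZBe=x\big(Ze-\zeta(B_1e)\big)$, whence
$$\zeta(B_1e)=Ze\qquad(e\in k^2).$$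
With $e=f_1$ this gives $\zeta(y)=-\zeta(B_1f_1)$, and injectivity of $\zeta$ gives $y=-B_1f_1$.

Now we write down a preimage. Since $f_0=0$, write $f=xh$ with $h\in k[[x]]^2$, so $h_0=f_1$. By Step 1 choose $y'\in G^2$ with $\beta(y')=w+B_1h_1$. Then
$$B(h+y')=xh-B_1h_0+x\big(\beta(y')-B_1h_1\big)=f+y+xw .$$

**Step 6: the resolution.** All entries of $A$, $Z$, $B$ lie in $\mathfrak m$. So
$$R^2\xrightarrow{B}R^2\xrightarrow{Z}R^2\xrightarrow{A}R^2\to M\to0$$
is the beginning of the minimal free resolution of $M=\operatorname{coker}A$, with $f_1=A$, $f_2=Z$, $f_3=B$.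

**Step 7: $\lambda(M)=10$.** The image of $\operatorname{im}A$ in $(R/\Gamma)^2=k[[x]]^2$ is $xk[[x]]^2$, of colength $2$. An element $A(f+y+xw)$ lies in $\Gamma^2$ only if $xf=0$, so $\operatorname{im}A\cap\Gamma^2=x\,\alpha(G^2)$, of dimension $6-2=4$ by Step 2. As $\dim_k\Gamma^2=12$, we get $\lambda(M)=2+(12-4)=10$.

**Step 8: $\operatorname{pd}_RM=\infty$.** Otherwise Auslander–Buchsbaum and $\operatorname{depth}R=0$ give $\operatorname{pd}_RM=0$, so $M$ is free. But $M\ne0$ and $\lambda(M)<\infty=\lambda(R)$.

**Step 9: $\operatorname{Syz}_4(M)\cong k^6$.** We have $\operatorname{Syz}_4(M)=\ker f_3=\ker B$. By (6.1), $B(f+y+xw)=0$ means $f=0$ and $\beta(y)=0$, so $y=0$ by Step 1. Thus $\ker B=xG^2$. It is killed by $\mathfrak m$ and has dimension $6$. $\blacksquare$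

**Checks against the earlier sections.** By Step 4, $\operatorname{Syz}_2(M)=\ker A=Zk^2+xG^2$ has length $2+6=8$, so (5.2) reads $10=8+2$. The image of $B$ meets $\Gamma^2$ in $x\,\beta(G^2)$, so $\lambda(\operatorname{coker}B)=2+(12-6)=8$, as (5.3) requires. So for this $M$ both $\operatorname{Syz}_2$ and $\operatorname{Syz}_4$ have finite length, while $\operatorname{Syz}_1$ and $\operatorname{Syz}_3$ cannot, by Theorem B.

The Euler characteristic of Section 4 can also be followed here, with $s=3$. Modulo $\Gamma$ the maps $A,Z,B$ become $x,0,x$ on $k[[x]]^2$, so $H_2(F')=k^2\ne0$: the acyclicity conclusion fails. On $\Gamma^2$ the three maps are $y+xw\mapsto x\alpha(y)$, $x\zeta(y)$, $x\beta(y)$, of ranks $4,6,6$. So $H_0,H_1,H_2,H_3$ of $F\otimes\Gamma$ have lengths $8,2,0,6$, and indeed $8-2+0-6=0$.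

## 8. Graded rings of odd dimension: two signs of one polynomial

For Theorem C we replace ranks by Hilbert series. For a finitely generated graded module $E$ put $H_E(T)=\sum_n\dim_k(E_n)T^n$; then $H_{R(-n)}=T^nH_R$. If $\lambda(E)<\infty$, then $\dim_kE<\infty$ and $H_E$ is a Laurent polynomial with non-negative coefficients.

**The graded form of Theorem A.** All relations in Theorem A are homogeneous if $x,a,b,c$ have degree $1$. Let $S$ be the quotient of $k[x,a,b,c]$ by the same relations. The reasoning of Section 6 gives $S=k[x]\oplus G\oplus xG$. Its ideal $\mathfrak n=(x,a,b,c)$ satisfies $\mathfrak n^2\subseteq xS\subseteq\mathfrak n$, so the $\mathfrak n$-adic completion is the $x$-adic one, namely $k[[x]]\oplus G\oplus xG=R$. The computations of Section 7 hold with $k[x]$ in place of $k[[x]]$. The matrices are linear, so $F_j=S(-j)^2$ for $j\le3$. We have $H_S=\frac1{1-T}+3T+3T^2$, and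
$$(2-2T+2T^2-2T^3)\,H_S=2(1+T^2)+6T(1-T^4)=(2+6T+2T^2)-6T^5 .$$
This is $H_M-H_N$ with $H_M=2+6T+2T^2$ of total $10$ and $N=\operatorname{Syz}_4(M)$ equal to $k^6$ in degree $5$. The sign in front of $H_N$ is $-$, because $i=4$ is even. For odd $i$ it is $+$, and the proof of Theorem C exploits this.

**Proof of Theorem C.** Suppose $i$ is odd and $N=\operatorname{Syz}_i(M)$ has finite length. Put $s=i-1$, which is even. As $\operatorname{pd}M=\infty$, $N\ne0$. If $s=0$, then $0\to N\to F_0\to M\to0$ gives $\lambda(F_0)<\infty$, contradicting $d>0$. So $s\ge2$.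

**Step 1: a polynomial identity.** Write the minimal graded resolution as $F_j=\bigoplus_lR(-d_{jl})$ with differential $\partial$, and let $p(T)=\sum_{j=0}^s(-1)^j\sum_lT^{d_{jl}}$. The exact sequence $0\to N\to F_s\to\cdots\to F_0\to M\to0$ gives
$$p(T)\,H_R(T)=H_M(T)+(-1)^sH_N(T)=H_M(T)+H_N(T)=:L(T). \tag{8.1}$$
$L$ is a nonzero Laurent polynomial with non-negative coefficients, so $L(T)>0$ for every real $T>0$.

**Step 2: $p$ is negative just above $T=1$.** Choose a homogeneous system of parameters $\theta_1,\dots,\theta_d$ of $R$, of degrees $e_1,\dots,e_d\ge1$. Then $R$ is a finite graded module over the polynomial subring $S'=k[\theta_1,\dots,\theta_d]$. A finite graded free resolution of $R$ over $S'$ gives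
$$H_R(T)=\frac{f(T)}{\prod_{r=1}^d(1-T^{e_r})},\qquad f\in\mathbb Z[T],\qquad f(1)=\operatorname{rank}_{S'}R>0,$$
where the rank is positive because $S'\subseteq R$. So (8.1) is the identity $p(T)f(T)=L(T)\prod_r(1-T^{e_r})$ of Laurent polynomials, and $H_R$ has no pole in $(1,\infty)$. For $T>1$ close to $1$ we have $f(T)>0$, and the product has sign $(-1)^d=-1$ since $d$ is odd. So $H_R(T)<0$ there, and (8.1) with $L(T)>0$ gives $p(T)<0$.

**Step 3: the maximal shifts increase.** The aim is to find the leading term of $p$. Let $\delta_j=\max_ld_{jl}$. We show $\delta_0<\delta_1<\cdots<\delta_s$. Let $0\le j<s$ and let $e$ be a basis element of $F_j$ of degree $\delta_j$. It suffices to find a basis element $e'$ of $F_{j+1}$ such that $\partial(e')$ has a nonzero coefficient at $e$. By minimality this coefficient lies in $R_+$, and it is homogeneous of degree $\deg e'-\deg e$, so $\delta_{j+1}\ge\deg e'>\deg e=\delta_j$.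

*Case $j\ge1$.* The module $0\ne N\subseteq F_s$ has finite length, so its top-degree part is killed by $R_+$. A nonzero coordinate of a homogeneous element there is a nonzero homogeneous $\sigma\in R$ with $\sigma R_+=0$. By minimality $\partial(\sigma e)\in\sigma R_+F_{j-1}=0$. By exactness at $F_j$, $\sigma e=\partial(u)$ with $u\in F_{j+1}$. The coefficient of $\partial(u)$ at $e$ is $\sigma\ne0$, so some $\partial(e')$ has a nonzero coefficient at $e$.

*Case $j=0$.* If no $\partial(e')$ involved $e$, then $\partial(F_1)$ would lie in the span of the other basis elements, and $Re\cong R(-\delta_0)$ would be a direct summand of $M$. This has infinite length since $d>0$, a contradiction.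

**Step 4: $p$ is positive at infinity.** By Step 3 the power $T^{\delta_s}$ is the highest in $p$ and comes only from $F_s$. Its coefficient is $(-1)^s$ times a positive integer, and $s$ is even. So $p(T)>0$ for $T\gg0$.

**Step 5: the contradiction.** By Steps 2 and 4 and the intermediate value theorem, $p(\theta)=0$ for some $\theta>1$. Since $H_R$ is finite at $\theta$, (8.1) gives $L(\theta)=0$, contradicting $L(\theta)>0$. $\blacksquare$

In the graded form of Theorem A, with $s=3$, we have $p(T)=2(1-T)(1+T^2)$. It is negative just above $1$, as in Step 2, and stays negative on $(1,\infty)$, because the leading sign is now $(-1)^3$. The parity of $i$ is what Step 4 needs, and the parity of $d$ is what Step 2 needs.
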